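\title{An EL-labeling for ordered set partitions with block sizes divisible by $d$}

\begin{abstract}
Let $\Omega^{(d)}_{dm}$ be the poset of ordered set partitions of $\{1,\dots,dm\}$ whose block sizes are divisible by $d$, ordered by merging adjacent blocks, with a minimum adjoined. We construct an explicit EL-labeling of $\Omega^{(d)}_{dm}$ for all $d$ and $m$, which answers a question from a paper of Sagan and Sundaram. The label of a merge records whether the merge removes a descent or an ascent, together with its rank among the possible merges of the same kind. The construction extends to the poset of chains with ranks in a prescribed set $S$ in a graded poset with an $S_n$ EL-labeling. There the falling chains are counted by the maximal chains with descent set $S$, which determines the M\"obius function and the homotopy type.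
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $[n]=\{1,2,\dots,n\}$. An \emph{ordered set partition} of $[n]$ is a sequence $(B_1,\dots,B_k)$ of nonempty, pairwise disjoint sets, the \emph{blocks}, whose union is $[n]$. We separate blocks by bars and write $13|4|25$ for $(\{1,3\},\{4\},\{2,5\})$. Ordered set partitions are partially ordered by refinement: $x\le y$ if $y$ is obtained from $x$ by repeatedly merging adjacent blocks. Thus $13|4|25\le 13|245$, but $13|4|25\not\le 1235|4$, because $13$ and $25$ are not adjacent.

Fix positive integers $d$ and $m$. Let $\Omega^{(d)}_{dm}$ be the poset of ordered set partitions of $[dm]$ all of whose block sizes are divisible by $d$, with a new minimum $\hat0$ adjoined. Its maximum is $\hat1=([dm])$. A block of size larger than $d$ can be split into two blocks of sizes divisible by $d$, so the atoms (the elements covering $\hat0$) are the partitions with $m$ blocks of size $d$. Every maximal chain starts with $\hat 0$ and an atom and then performs $m-1$ merges, so the poset is \emph{graded} of rank $m$: all maximal chains have length $m$. For $d=1$ it is the face lattice $\Omega_n$ of the permutohedron. For example, $\Omega_3$ is the face lattice of a hexagon,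 whose vertices are the six permutations and whose edges are the six partitions with two blocks.

Let $P$ be a finite poset with minimum $\hat0$ and maximum $\hat1$, and write $x\lessdot x'$ when $x'$ covers $x$. A map $\lambda$ from the cover relations of $P$ to a poset $\Lambda$ assigns to each chain $x_0\lessdot x_1\lessdot\dots\lessdot x_r$ the label sequence $(\lambda(x_0\lessdot x_1),\dots,\lambda(x_{r-1}\lessdot x_r))$. The chain is \emph{increasing} if this sequence is weakly increasing and \emph{falling} if it is strictly decreasing. One sequence is \emph{lexicographically smaller} than another if it has the smaller entry at the first place where the two differ. The map $\lambda$ is an \emph{EL-labeling} if in every interval $[x,y]=\{z:x\le z\le y\}$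
\begin{itemize}
\item there is exactly one increasing maximal chain, and
\item its label sequence is lexicographically strictly smaller than that of every other maximal chain of $[x,y]$.
\end{itemize}
The model is the Boolean lattice $B_n$ of subsets of $[n]$, with $E\lessdot E\cup\{i\}$ labeled by $i$. The maximal chains of $[E,F]$ are the orderings of $F\setminus E$; exactly one ordering is increasing, and it comes first.

An EL-labeling reduces the topology of a poset to a count. Recall that the M\"obius function is defined by $\mu(x,x)=1$ and $\mu(x,y)=-\sum_{x\le z<y}\mu(x,z)$ for $x<y$, that the \emph{proper part} of $P$ is $P\setminus\{\hat0,\hat1\}$, and that the homotopy type of a poset means that of its order complex, the simplicial complex whose faces are the chains. A wedge of no spheres is a point.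

\begin{theorem}[see \cite{BW}]\label{thm:BW}
Let $P$ be a finite graded poset of rank $r\ge2$ with $\hat 0$ and $\hat 1$, let $\lambda$ be an EL-labeling of $P$ with labels in a totally ordered set, and let $f$ be the number of falling maximal chains of $P$. Then $\mu(\hat0,\hat1)=(-1)^rf$, and the proper part of $P$ is homotopy equivalent to a wedge of $f$ spheres of dimension $r-2$.
\end{theorem}

It is known that $\Omega^{(d)}_{dm}$ admits a recursive atom ordering, and hence that it is CL-shellable and Cohen--Macaulay; we do not use this. A CL-labeling obeys the same two rules as an EL-labeling, but the label of $x\lessdot x'$ may also depend on the saturated chain from $\hat0$ to $x$ along which one arrives. An EL-labeling has no such memory. The following question comes from the paper of Sagan and Sundaram \cite{SS}: \emph{does $\Omega^{(d)}_{dm}$ have an EL-labeling?} One would guess that it does, since every interval not containing $\hat0$ is a Boolean lattice. The difficulty is that one labeling of these Boolean intervals must also single out, below every element $y$, one atom through which the increasing chain of $[\hat0,y]$ passes.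

\begin{theorem}\label{thm:A}
For all positive integers $d$ and $m$, the poset $\Omega^{(d)}_{dm}$ has an EL-labeling with labels in the totally ordered set $\mathbb Q$.
\end{theorem}

The labeling is explicit. Section~\ref{sec:gaps} finds the signs of the labels from the case $m=2$, and Section~\ref{sec:hexagon} finds their sizes from the hexagon. Sections~\ref{sec:boolean} and~\ref{sec:bottom} treat the intervals that avoid and that contain $\hat0$. Section~\ref{sec:general} extends the result from the Boolean lattice, whose chains are the ordered set partitions, to any poset with an $S_n$ EL-labeling, and counts the falling chains (Theorem~\ref{thm:B}). In particular, for $m\ge2$ the number $|\mu(\hat0,\hat1)|$ for $\Omega^{(d)}_{dm}$ is the number of permutations of $[dm]$ with descent set $\{d,2d,\dots,(m-1)d\}$.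

\section{Gaps, words, and the rank-two case}\label{sec:gaps}

Let $x=(B_1,\dots,B_k)$ be an ordered set partition of $[n]$, with no restriction on the block sizes. A merge erases a bar, and we need names for the bars that survive the erasing of other bars. We name a bar by the number of elements to its left. The \emph{gap set} of $x$ is
\[
G(x)=\{|B_1|+\dots+|B_i| : 1\le i\le k-1\}\subseteq[n-1].
\]
For $s=|B_1|+\dots+|B_i|$, let $x^s$ be obtained from $x$ by merging $B_i$ and $B_{i+1}$; we say that the gap $s$ is \emph{removed}. Then $G(x^s)=G(x)\setminus\{s\}$. All block sizes of $x$ are divisible by $d$ exactly when $G(x)$ consists of multiples of $d$ (for $d$ dividing $n$).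

\begin{lemma}\label{lem:boolean}
The map $z\mapsto G(z)$ is a bijection from $\{z:z\ge x\}$ onto the subsets of $G(x)$, and for $z,z'\ge x$ we have $z\le z'$ if and only if $G(z)\supseteq G(z')$. Hence for $x\le y$ the maximal chains of $[x,y]$ remove the gaps in $G(x)\setminus G(y)$ one at a time, in any order.
\end{lemma}

\begin{proof}
An element $z\ge x$ arises from $x$ by erasing a set of bars. It depends only on that set, and the set is $G(x)\setminus G(z)$. For $z,z'\geq x$, the element $z'$ arises from $z$ by erasing bars exactly when every bar of $z'$ is a bar of $z$.
\end{proof}

Call the gap $s$ between $B_i$ and $B_{i+1}$ a \emph{descent gap} if $\max B_i>\min B_{i+1}$ and an \emph{ascent gap} if $\max B_i<\min B_{i+1}$; this is the \emph{type} of $s$ in $x$. Let $D(x)$ and $A(x)$ be the sets of descent and ascent gaps, so that $G(x)=D(x)\uplus A(x)$. The names come from the permutation $\operatorname{word}(x)=a_1a_2\cdots a_n$ obtained by writing the blocks in order, each block increasingly. The \emph{descent set} of a sequence $a_1\cdots a_n$ is $\operatorname{Des}(a_1\cdots a_n)=\{i:a_i>a_{i+1}\}$. The word of $x$ has no descent inside a block, and at the gap $s$ we have $a_s=\max B_i$ and $a_{s+1}=\min B_{i+1}$.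 Therefore
\begin{equation}\label{eq:des}
\operatorname{Des}(\operatorname{word}(x))=D(x).
\end{equation}
For example, $x=15|38|24|67$ has word $15382467$, with $D(x)=\{2,4\}$ and $A(x)=\{6\}$.

\begin{lemma}\label{lem:word}
Let $x\le y$ be ordered set partitions of $[n]$. If $D(x)\subseteq G(y)$, then $\operatorname{word}(x)=\operatorname{word}(y)$. Otherwise $\operatorname{word}(y)$ is lexicographically strictly smaller than $\operatorname{word}(x)$.
\end{lemma}

\begin{proof}
Let $C_1,\dots,C_l$ be the blocks of $y$. Both words consist of an arrangement of $C_1$, then an arrangement of $C_2$, and so on; in $\operatorname{word}(y)$ all these arrangements are increasing. The positions where one arrangement ends and the next begins form $G(y)$. By \eqref{eq:des}, $D(x)\subseteq G(y)$ says that $\operatorname{word}(x)$ has no descent inside any arrangement, that is, that it equals $\operatorname{word}(y)$. Otherwise take the first $C_j$ that $\operatorname{word}(x)$ does not arrange increasingly. The two words agree before $C_j$, and the increasing arrangement of $C_j$ is lexicographically smaller than any other.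
\end{proof}

For $m=1$ the poset $\Omega^{(d)}_{dm}$ has two elements and there is nothing to prove. The first real case shows where the types of gaps come from.

\begin{example}[$m=2$]\label{ex:ranktwo}
The poset $\Omega^{(d)}_{2d}$ consists of $\hat0$, $\hat1$ and the $\binom{2d}{d}$ atoms $w=B_1|B_2$. Exactly one chain $\hat0\lessdot w\lessdot\hat1$ may be increasing, and it must come first. Give the covers $\hat0\lessdot w$ labels in the open interval $(0,1)$ that increase with the lexicographic order of $\operatorname{word}(w)$. The first atom is $w_0=\{1,\dots,d\}|\{d+1,\dots,2d\}$, and it is the only atom whose gap is an ascent gap. Label $w_0\lessdot\hat1$ by $1$ and every other $w\lessdot\hat1$ by $-1$. This is an EL-labeling, with $\binom{2d}{d}-1$ falling chains.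
\end{example}

For general $m$, keep the same labels on the covers $\hat0\lessdot w$ and consider an element $y=w^s$ of rank two. It has one block of size $2d$, and the atoms below $y$ are the ways to split that block into two halves. The lexicographically first of them puts the $d$ smallest elements first; it is the one for which $s$ is an ascent gap. So the label of $w\lessdot w^s$ must be at least $\lambda(\hat0\lessdot w)$ when $s\in A(w)$ and smaller when $s\in D(w)$. The simplest way to arrange this is a \emph{sign rule}, which we impose on all covers $x\lessdot x^s$: the label is a positive integer if $s\in A(x)$ and a negative integer if $s\in D(x)$. It remains to choose the sizes of these integers so that the Boolean intervals are EL-labeled.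

\section{The hexagon and the labels of gaps}\label{sec:hexagon}

If a label could remember the atom $w$ at which the chain started, the choice would be easy: label the removal of $s$ by $s-n$ if $s\in D(w)$ and by $s$ if $s\in A(w)$. Each gap would keep one label in the whole Boolean lattice above $w$, as in the labeling of $B_n$. An edge labeling sees only the current element $x$, and the type of a gap can change on the way up: in $2|3|1$ the gap $1$ is an ascent gap, but in $2|13$ it is a descent gap. The hexagon shows that this is a real obstacle.

\begin{example}\label{ex:fail}
In $\Omega_3$, suppose that the label of $x\lessdot x^s$ depends only on $s$ and its type: it is $f(s)<0$ if $s\in D(x)$ and $g(s)>0$ if $s\in A(x)$. The two chains from $2|3|1$ to $\hat1$ pass through $23|1$, with labels $(g(1),f(2))$, and through $2|13$, with labels $(f(2),f(1))$. The first is not increasing, so we need $f(2)\le f(1)$. The two chains from $3|1|2$ pass through $3|12$, with labels $(g(2),f(1))$, and through $13|2$, with labels $(f(1),f(2))$, so we need $f(1)\le f(2)$. Hence $f(1)=f(2)$. But the chains from $3|2|1$ have labels $(f(1),f(2))$ and $(f(2),f(1))$, and both are increasing. No such labeling is an EL-labeling.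
\end{example}

The example also indicates the remedy. When the descent gap of $2|3|1$ or of $3|1|2$ is removed, a new descent gap appears next to it, on the left in one case and on the right in the other, and in both cases it should inherit the label of the removed gap. The two descent gaps of $3|2|1$ should still have different labels. All of this happens if a descent gap is labeled by its rank in the list of the current descent gaps rather than by its position.

Fix $m\ge1$, and let $x$ be an ordered set partition of $[n]$ with at most $m$ blocks, so that $|G(x)|\le m-1$. For $s\in G(x)$ define
\begin{equation}\label{eq:ell}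
\ell_x(s)=\begin{cases}-m+\#\{t\in D(x):t\le s\}, & s\in D(x),\\[2pt] \#\{t\in A(x):t\le s\}, & s\in A(x).\end{cases}
\end{equation}
The descent gaps, read from left to right, are labeled $-m+1,-m+2,\dots$, and the ascent gaps $1,2,\dots$. The bound on the number of blocks keeps the descent labels in $\{-m+1,\dots,-1\}$, so the sign rule holds, and distinct gaps of $x$ have distinct labels. For $x=15|38|24|67$ and $m=4$, the gaps $2,4,6$ have labels $-3,-2,1$.

\begin{table}[ht]
\centering
\begin{tabular}{ccccccc}
\hline
$w$ & $\lambda(\hat0\lessdot w)$ & types & $w^1$ & labels & $w^2$ & labels\\
\hline
$1|2|3$ & $1/7$ & $A\,A$ & $12|3$ & $(1,1)$ & $1|23$ & $(2,1)$\\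
$1|3|2$ & $2/7$ & $A\,D$ & $13|2$ & $(1,-2)$ & $1|23$ & $(-2,1)$\\
$2|1|3$ & $3/7$ & $D\,A$ & $12|3$ & $(-2,1)$ & $2|13$ & $(1,-2)$\\
$2|3|1$ & $4/7$ & $A\,D$ & $23|1$ & $(1,-2)$ & $2|13$ & $(-2,-2)$\\
$3|1|2$ & $5/7$ & $D\,A$ & $13|2$ & $(-2,-2)$ & $3|12$ & $(1,-2)$\\
$3|2|1$ & $6/7$ & $D\,D$ & $23|1$ & $(-2,-2)$ & $3|12$ & $(-1,-2)$\\
\hline
\end{tabular}
\caption{The labeling of $\Omega_3$. For each atom $w$: the label of $\hat0\lessdot w$, the types of the gaps $1$ and $2$, and the labels along $w\lessdot w^1\lessdot\hat1$ and $w\lessdot w^2\lessdot\hat1$.}\label{tab:hexagon}
\end{table}

\begin{example}\label{ex:hexagon}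
Take $d=1$, $m=3$. Label $x\lessdot x^s$ by $\ell_x(s)$, and $\hat0\lessdot w$ by $j/7$ if $w$ is the $j$-th permutation in lexicographic order. The single gap of a two-block partition has label $1$ for $12|3$ and $1|23$ and label $-2$ for the other four. Table~\ref{tab:hexagon} lists all labels. In each row one chain of $[w,\hat1]$ is increasing and lexicographically smaller, and the other is falling. Each two-block partition $y$ occurs in two rows, entered by a positive label in the upper row and by a negative label in the lower, so $[\hat0,y]$ is labeled correctly. Among the twelve maximal chains of $\Omega_3$, the only increasing one has labels $(1/7,1,1)$ and comes first, and the only falling one has labels $(6/7,-1,-2)$. Theorem~\ref{thm:BW} then gives one circle, the boundary of the hexagon. Four of the six increasing chains in the table have a repeated label, so this labeling relies on the convention that ``increasing'' is weak.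
\end{example}

\section{The Boolean intervals}\label{sec:boolean}

We first determine how types change when a gap is removed. Only one change is possible: an ascent gap next to a removed descent gap may become a descent gap. It can happen on both sides at once, as when $2|4|1|3$ becomes $2|14|3$.

\begin{lemma}\label{lem:types}
Let $s\neq t$ be gaps of an ordered set partition $x$.
\begin{itemize}
\item[(a)] If $s$ and $t$ are not consecutive elements of $G(x)$, then $t$ has the same type in $x^s$ as in $x$.
\item[(b)] If $t\in D(x)$, then $t\in D(x^s)$.
\item[(c)] If $s,t\in A(x)$, then $t\in A(x^s)$.
\end{itemize}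
\end{lemma}

\begin{proof}
(a) A block next to $t$ takes part in the merge only if it is also next to $s$, which makes $s$ and $t$ consecutive. So the two blocks next to $t$ do not change.

(b) The blocks next to $t$ can only grow, so the maximum of the left block cannot decrease and the minimum of the right block cannot increase.

(c) By (a) we may assume that $s$ and $t$ are consecutive, so they separate three consecutive blocks $B,C,E$ with $\max B<\min C\le\max C<\min E$. If $s$ lies between $C$ and $E$, then $t$ is an ascent gap of $x^s$ because $\max B<\min(C\cup E)$. If $s$ lies between $B$ and $C$, it is one because $\max(B\cup C)<\min E$.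
\end{proof}

The next lemma is the center of the proof. Removing $s$ leaves the smaller labels alone, and the larger labels may move but do not drop below $\ell_x(s)$. For the square formed by removing two gaps in either order, this says that the chain starting with the smaller label is increasing and the other chain is falling, as in the rows of Table~\ref{tab:hexagon}.

\begin{lemma}\label{lem:exchange}
Let $x$ have at most $m$ blocks and let $s\ne t$ be gaps of $x$.
\begin{itemize}
\item[(I)] If $\ell_x(t)>\ell_x(s)$, then $\ell_{x^s}(t)\ge\ell_x(s)$.
\item[(II)] If $\ell_x(t)<\ell_x(s)$, then $\ell_{x^s}(t)=\ell_x(t)$; in particular $\ell_{x^s}(t)<\ell_x(s)$.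
\end{itemize}
\end{lemma}

\begin{proof}
\emph{Case $s\in A(x)$.} By Lemma~\ref{lem:types}(b),(c) no type changes: $D(x^s)=D(x)$ and $A(x^s)=A(x)\setminus\{s\}$. The gaps with label below $\ell_x(s)$ are the descent gaps and the ascent gaps to the left of $s$, and the counts in \eqref{eq:ell} do not change for them. This is (II). The gaps with label above $\ell_x(s)$ are the ascent gaps $t>s$, and $\ell_{x^s}(t)=\ell_x(t)-1\ge\ell_x(s)$. This is (I).

\emph{Case $s\in D(x)$.} Let $D_{<s}=\{u\in D(x):u<s\}$ and $i=|D_{<s}|+1$, so that $\ell_x(s)=-m+i$. The gaps with label below $\ell_x(s)$ are exactly the elements of $D_{<s}$. New descent gaps may now appear, possibly to the left of $s$, and we must show that they do not appear among the elements of $D_{<s}$. We claim that $D_{<s}$ consists of the $i-1$ smallest elements of $D(x^s)$.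

By Lemma~\ref{lem:types}(b), $D_{<s}\subseteq D(x^s)$. Let $u\in D(x^s)\setminus D_{<s}$; we show that $u$ exceeds every element of $D_{<s}$. This holds if $u>s$. If $u<s$, then $u\notin D(x)$, so $u$ has changed type, and by Lemma~\ref{lem:types}(a) it is the largest gap of $x$ below $s$. Every element of $D_{<s}$ is a gap of $x$ below $s$ different from $u$, hence smaller than $u$. The claim follows.

For (II), let $t\in D_{<s}$. By the claim, the elements of $D(x^s)$ that are at most $t$ lie in $D_{<s}$, so they are the elements of $D(x)$ that are at most $t$, and $\ell_{x^s}(t)=\ell_x(t)$. For (I), let $t\notin D_{<s}$. If $t\in D(x^s)$, then by the claim $t$ exceeds the $i-1$ elements of $D_{<s}$, so $\ell_{x^s}(t)\ge-m+i=\ell_x(s)$. If $t\in A(x^s)$, then $\ell_{x^s}(t)>0>\ell_x(s)$.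
\end{proof}

The statement for squares extends to all Boolean intervals by a greedy argument that uses only (I), (II) and the distinctness of the labels at each element.

\begin{proposition}\label{prop:boolean}
Let $x<y$ be ordered set partitions of $[n]$, where $x$ has at most $m$ blocks. Put $T=G(x)\setminus G(y)$, and label each cover $z\lessdot z^s$ in $[x,y]$ by $\ell_z(s)$.
\begin{itemize}
\item[(a)] The interval $[x,y]$ has exactly one increasing maximal chain, and its label sequence is lexicographically strictly smaller than that of every other maximal chain. Its first label is $\min_{t\in T}\ell_x(t)$, which is positive if and only if $D(x)\subseteq G(y)$.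
\item[(b)] The interval $[x,y]$ has exactly one falling maximal chain. Its first label is $\max_{t\in T}\ell_x(t)$, which is negative if and only if $T\subseteq D(x)$.
\end{itemize}
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:boolean}, a maximal chain chooses at each element $z<y$ a gap in $T_z=G(z)\setminus G(y)$ to remove. Let $c_{\min}$ and $c_{\max}$ be the chains that always choose the gap of $T_z$ with the smallest and with the largest label $\ell_z$. They are well defined because $\ell_z$ is injective.

(a) At the first element where another chain leaves $c_{\min}$, it uses a strictly larger label, so $c_{\min}$ is lexicographically strictly smallest. If $z\lessdot z^s\lessdot(z^s)^t$ are consecutive steps of $c_{\min}$, then $s,t\in T_z$ and $\ell_z(s)<\ell_z(t)$, so $\ell_z(s)\le\ell_{z^s}(t)$ by (I). Thus $c_{\min}$ is increasing.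

We prove uniqueness by induction on $|T|$; for $|T|=1$ there is one chain. Let $|T|\ge2$ and let $c$ be an increasing chain starting $x\lessdot x^s\lessdot(x^s)^t$. By induction, the part of $c$ in $[x^s,y]$ is the chain $c_{\min}$ of that interval, so $t$ minimizes $\ell_{x^s}$ on $T\setminus\{s\}$. If some $u\in T$ had $\ell_x(u)<\ell_x(s)$, then (II) would give $\ell_{x^s}(t)\le\ell_{x^s}(u)<\ell_x(s)$, and $c$ would not be increasing. So $s$ minimizes $\ell_x$ on $T$, and $c=c_{\min}$. By the sign rule, the minimum is positive exactly when $T$ contains no descent gap of $x$, that is, when $D(x)\subseteq G(y)$.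

(b) If $z\lessdot z^s\lessdot(z^s)^t$ are consecutive steps of $c_{\max}$, then $\ell_z(t)<\ell_z(s)$, so $\ell_{z^s}(t)<\ell_z(s)$ by (II). Thus $c_{\max}$ is falling. For uniqueness, induct on $|T|$ again. Let $|T|\geq 2$ and let $c$ be a falling chain starting $x\lessdot x^s\lessdot(x^s)^t$. By induction $t$ maximizes $\ell_{x^s}$ on $T\setminus\{s\}$. If some $u\in T$ had $\ell_x(u)>\ell_x(s)$, then (I) would give $\ell_{x^s}(t)\ge\ell_{x^s}(u)\ge\ell_x(s)$, and $c$ would not be falling. So $s$ maximizes $\ell_x$ on $T$, and $c=c_{\max}$. The maximum is negative exactly when every gap in $T$ is a descent gap.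
\end{proof}

\section{The intervals containing $\hat0$}\label{sec:bottom}

We state the last step for a poset that maps to ordered set partitions, so that it also serves in Section~\ref{sec:general}. For Theorem~\ref{thm:A} the map $\pi$ below is the identity.

\begin{proposition}\label{prop:criterion}
Let $P$ be a finite poset with $\hat 0\neq\hat 1$, and let $\pi$ be a map from $P\setminus\{\hat0\}$ to the ordered set partitions of $[n]$ with at most $m$ blocks. Assume:
\begin{itemize}
\item[(H1)] for $\hat0<x\le y$, the map $\pi$ restricts to an isomorphism from $[x,y]$ onto the interval $[\pi(x),\pi(y)]$ of the refinement order;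
\item[(H2)] for every $y>\hat0$ there is exactly one atom $w_y\le y$ with $\operatorname{word}(\pi(w_y))=\operatorname{word}(\pi(y))$.
\end{itemize}
Let $M$ be the number of distinct words $\operatorname{word}(\pi(w))$ of atoms $w$. Define
\begin{equation}\label{eq:lambda}
\lambda(\hat0\lessdot w)=\frac{j}{M+1},\qquad \lambda(x\lessdot x')=\ell_{\pi(x)}(s)\quad(x\ne\hat0),
\end{equation}
where $\operatorname{word}(\pi(w))$ is the $j$-th of these words in lexicographic order, and $s$ is the gap with $\pi(x')=\pi(x)^s$. Then $\lambda$ is an EL-labeling of $P$.
\end{proposition}

\begin{proof}
The gap $s$ in \eqref{eq:lambda} exists and is unique because $\pi(x')$ covers $\pi(x)$ by (H1). For $\hat0<x<y$, the isomorphism in (H1) preserves labels, so $[x,y]$ has the required property by Proposition~\ref{prop:boolean}(a). If $y$ is an atom, $[\hat0,y]$ has one maximal chain. Let $y>\hat0$ not be an atom.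

A maximal chain of $[\hat0,y]$ consists of a cover $\hat0\lessdot w$, with $w<y$ an atom, followed by a maximal chain of $[w,y]$. It is increasing if and only if the second part is the increasing chain $c_w$ of $[w,y]$ and $\lambda(\hat0\lessdot w)$ is at most the first label of $c_w$. That label is a nonzero integer and $0<\lambda(\hat0\lessdot w)<1$, so the inequality holds exactly when the label is positive. By Proposition~\ref{prop:boolean}(a) this means $D(\pi(w))\subseteq G(\pi(y))$, by Lemma~\ref{lem:word} this means $\operatorname{word}(\pi(w))=\operatorname{word}(\pi(y))$, and by (H2) this means $w=w_y$. So the only increasing maximal chain of $[\hat 0,y]$ is $\hat0\lessdot w_y$ followed by $c_{w_y}$.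

Compare it with another maximal chain, with atom $w$. If $w\ne w_y$, then $\operatorname{word}(\pi(w))\ne\operatorname{word}(\pi(y))$ by (H2), and Lemma~\ref{lem:word} shows that $\operatorname{word}(\pi(w_y))=\operatorname{word}(\pi(y))$ is strictly smaller than $\operatorname{word}(\pi(w))$. Hence $\lambda(\hat0\lessdot w_y)<\lambda(\hat0\lessdot w)$. If $w=w_y$, the first labels agree, and $c_{w_y}$ is lexicographically strictly smallest in $[w_y,y]$.
\end{proof}

Different atoms may have the same word and hence the same label. The proof allows this because, by (H2), no other atom below $y$ shares its word with $w_y$.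

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Apply Proposition~\ref{prop:criterion} to $P=\Omega^{(d)}_{dm}$, with $n=dm$ and $\pi$ the identity. Blocks have size at least $d$, so there are at most $m$ of them. Merging blocks preserves divisibility by $d$, so every ordered set partition above an element $x>\hat 0$ of $P$ lies in $P$, and (H1) holds. For (H2), let $y>\hat0$. All blocks of an atom have size $d$, so an atom with the same word as $y$ must be the one obtained by cutting $\operatorname{word}(y)$ into $m$ consecutive segments of length $d$. Call it $w_y$. The gaps of $y$ are multiples of $d$, so each segment lies inside one block of $y$. Hence $w_y\le y$, each segment is increasing, and $\operatorname{word}(w_y)=\operatorname{word}(y)$.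
\end{proof}

Explicitly, the cover $x\lessdot x^s$ has the label $\ell_x(s)$ of \eqref{eq:ell}, and the $j$-th of the $M$ atoms in the lexicographic order of words has $\lambda(\hat0\lessdot w)=j/(M+1)$. For instance, if $d=2$, $m=4$ and $y=1358|2467$, then $w_y=13|58|24|67$, and the increasing chain of $[\hat0,y]$ continues through $1358|24|67$ with labels $1,1$ after the first.

\section{Chains in a poset with an $S_n$ EL-labeling}\label{sec:general}

An ordered set partition $(B_1,\dots,B_{k+1})$ is the same as a chain $B_1\subset B_1\cup B_2\subset\dots\subset B_1\cup\dots\cup B_k$ in the proper part of $B_n$. Its gaps are the ranks of the elements of the chain, and removing a gap deletes an element. The blocks are recovered from the labeling of $B_n$ as the sets of labels used between consecutive elements. This suggests replacing $B_n$ by a labeled poset in which such label sets make sense.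

Let $Q$ be a finite graded poset of rank $n\ge1$ with minimum $\hat0_Q$, maximum $\hat1_Q$ and rank function $\operatorname{rk}$. An \emph{$S_n$ EL-labeling} of $Q$ is an EL-labeling with labels in $[n]$ such that the labels along every maximal chain of $Q$ form a permutation of $[n]$. Every finite supersolvable lattice has such a labeling \cite{St}, and among finite graded lattices the supersolvable ones are exactly those that have one \cite{McN}; these two facts indicate the scope and are not used below.

For $S\subseteq[n-1]$, let $\mathcal C_S(Q)$ be the set of all chains of $Q\setminus\{\hat0_Q,\hat1_Q\}$ whose elements have ranks in $S$, including the empty chain, ordered by \emph{reverse} inclusion, with a new minimum $\hat0$ adjoined. Its maximum is $\hat1=\emptyset$. For a chain $x$ let $\operatorname{rk}(x)$ be the set of ranks of its elements, and for a maximal chain $c$ of $Q$ let $c_S$ be the set of its elements with rank in $S$. Since $Q$ is graded, $\operatorname{rk}(c_S)=S$, and every $x\in\mathcal C_S(Q)\setminus\{\hat0\}$ is contained in $c_S$ for any maximal chain $c\supseteq x$. So the atoms are the chains $w$ with $\operatorname{rk}(w)=S$, and $\mathcal C_S(Q)$ is graded of rank $|S|+1$. Let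 $\beta_Q(S)$ be the number of maximal chains of $Q$ whose label permutation has descent set exactly $S$.

\begin{theorem}\label{thm:B}
Let $Q$ have an $S_n$ EL-labeling. For every $S\subseteq[n-1]$, the poset $\mathcal C_S(Q)$ has an EL-labeling with labels in $\mathbb Q$. If $S\neq\emptyset$, the number of falling maximal chains of this labeling is $\beta_Q(S)$; consequently $\mu(\hat0,\hat1)=(-1)^{|S|+1}\beta_Q(S)$, and the proper part of $\mathcal C_S(Q)$ is homotopy equivalent to a wedge of $\beta_Q(S)$ spheres of dimension $|S|-1$.
\end{theorem}

\begin{proof}
We apply Proposition~\ref{prop:criterion} with $m=|S|+1$.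

\emph{The map $\pi$.} Let $u\le v$ in $Q$. Fix maximal chains of $[\hat0_Q,u]$ and $[v,\hat1_Q]$. Together with any maximal chain of $[u,v]$ they form a maximal chain of $Q$, whose labels are a permutation of $[n]$. So all maximal chains of $[u,v]$ have the same set $L(u,v)$ of labels, namely the complement in $[n]$ of the labels on the two fixed chains. This is where the permutation property is used. Labels on a chain are distinct, so $|L(u,v)|=\operatorname{rk}v-\operatorname{rk}u$, and $L(u,v)=L(u,p)\uplus L(p,v)$ for $u\le p\le v$. For a chain $x=\{q_1<\dots<q_k\}$ in $\mathcal C_S(Q)$, put $q_0=\hat0_Q$, $q_{k+1}=\hat1_Q$ and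
\[
\pi(x)=\bigl(L(q_0,q_1),L(q_1,q_2),\dots,L(q_k,q_{k+1})\bigr).
\]
This is an ordered set partition of $[n]$ with $k+1\le m$ blocks and $G(\pi(x))=\operatorname{rk}(x)$. Deleting the element $q_i$ of rank $s$ from $x$ replaces two adjacent blocks by $L(q_{i-1},q_{i+1})$, their union, so it changes $\pi(x)$ into $\pi(x)^s$.

\emph{Condition (H1).} Let $\hat0<x\le y$. Then $[x,y]=\{z:y\subseteq z\subseteq x\}$, and $z\mapsto\operatorname{rk}(z)$ identifies this interval with the sets between $\operatorname{rk}(y)$ and $\operatorname{rk}(x)$ under reverse inclusion. By Lemma~\ref{lem:boolean}, $G$ identifies $[\pi(x),\pi(y)]$ with the same family. Since $\pi(x)\le\pi(z)\le\pi(y)$ and $G(\pi(z))=\operatorname{rk}(z)$, the map $\pi$ is the resulting isomorphism.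

\emph{Completing a chain.} In contrast to the case of $B_n$, a chain $x$ need not be determined by $\pi(x)$, so (H2) cannot be read off from words alone. We lift words to $Q$. With $x$ as above, let $\widehat x$ be the maximal chain of $Q$ that contains $x$ and is the increasing chain in each interval $[q_i,q_{i+1}]$. On $[q_i,q_{i+1}]$ its labels list $L(q_i,q_{i+1})$ increasingly, so the label permutation of $\widehat x$ is $\operatorname{word}(\pi(x))$, and its descent set is $D(\pi(x))\subseteq\operatorname{rk}(x)$ by \eqref{eq:des}. This inclusion characterizes $\widehat x$:
\begin{itemize}
\item[($*$)] if a maximal chain $c$ of $Q$ contains $x$ and the descent set of its label permutation $a_1\cdots a_n$ is contained in $\operatorname{rk}(x)$, then $c=\widehat x$.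
\end{itemize}
Indeed, let $r=\operatorname{rk}q_i$ and $r'=\operatorname{rk}q_{i+1}$. The labels of $c$ in $[q_i,q_{i+1}]$ are $a_{r+1},\dots,a_{r'}$, and none of the positions $r+1,\dots,r'-1$ lies in $\operatorname{rk}(x)$, so these labels increase. The increasing chain of $[q_i,q_{i+1}]$ is unique, and ($*$) follows. Note also that $w=(\widehat w)_S$ for every atom $w$.

\emph{Condition (H2).} Let $y>\hat0$ and put $w_y=(\widehat y)_S$. This is an atom containing $y$, so $w_y\le y$. The chain $\widehat y$ contains $w_y$, and its descent set lies in $\operatorname{rk}(y)\subseteq S=\operatorname{rk}(w_y)$. By ($*$), $\widehat y=\widehat{w_y}$, so $\pi(w_y)$ and $\pi(y)$ have the same word. Conversely, let $w\le y$ be an atom with $\operatorname{word}(\pi(w))=\operatorname{word}(\pi(y))$. Then $\widehat w$ contains $y$ and has descent set $D(\pi(y))\subseteq\operatorname{rk}(y)$. By ($*$), $\widehat w=\widehat y$, so $w=(\widehat y)_S=w_y$. Proposition~\ref{prop:criterion} now shows that \eqref{eq:lambda} is an EL-labeling $\lambda$.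

\emph{Falling chains.} Let $S\ne\emptyset$, so that $w<\hat1$ for every atom $w$. A maximal chain through $w$ is falling if and only if its part in $[w,\hat1]$ is the falling chain of Proposition~\ref{prop:boolean}(b) and the first label of that part is less than $\lambda(\hat0\lessdot w)\in(0,1)$, that is, negative. Here $T=G(\pi(w))=S$, so this happens exactly when $D(\pi(w))=S$. Thus the falling chains correspond to the atoms $w$ with $D(\pi(w))=S$. The map $w\mapsto\widehat w$ sends these atoms to maximal chains of $Q$ with descent set $S$. It is injective because $w=(\widehat w)_S$. It is surjective: if $c$ has descent set $S$, then $c=\widehat w$ for the atom $w=c_S$ by ($*$), and $D(\pi(w))$ is the descent set of $\widehat w$, which is $S$. So there are $\beta_Q(S)$ falling chains, and Theorem~\ref{thm:BW} with $r=|S|+1$ gives the remaining statements.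
\end{proof}

The uniqueness of increasing chains in $Q$ enters only through $\widehat x$ and ($*$), and the construction needs it. If $Q$ had rank two and two atoms, with both maximal chains labeled $(1,2)$, then both atoms of $\mathcal C_{\{1\}}(Q)$ would map to $1|2$, and (H2) would fail for $y=\hat1$.

\begin{example}[Ordered set partitions]\label{ex:boolean}
Let $Q=B_n$, labeled by the element added. Then $L(E,F)=F\setminus E$, and $\pi$ is the correspondence described at the start of this section. It identifies $\mathcal C_S(B_n)$ with the poset of ordered set partitions $x$ with $G(x)\subseteq S$, with $\hat0$ adjoined. Maximal chains of $B_n$ correspond to permutations, so $\beta_{B_n}(S)$ is the number of permutations of $[n]$ with descent set $S$.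

For $n=dm$ and $S=\{d,2d,\dots,(m-1)d\}$ this poset is $\Omega^{(d)}_{dm}$. So for $m\ge2$ its M\"obius number $\mu(\hat0,\hat1)$ is $(-1)^m$ times the number of permutations of $[dm]$ with descent set $\{d,2d,\dots,(m-1)d\}$, and its proper part is homotopy equivalent to a wedge of that many spheres of dimension $m-2$. For $d=1$ only the decreasing permutation is counted. For $m=2$ a permutation with descent set contained in $\{d\}$ is determined by its first $d$ entries, and only the identity has no descent, which recovers the count $\binom{2d}{d}-1$ of Example~\ref{ex:ranktwo}.

For a composition $(d_1,\dots,d_m)$ of $n$ and $S=\{d_1,d_1+d_2,\dots,d_1+\dots+d_{m-1}\}$, the atoms are the ordered set partitions with block sizes $d_1,\dots,d_m$ in this order, and the other elements above $\hat0$ are obtained from them by merging adjacent blocks. All these posets therefore have EL-labelings.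
\end{example}

\begin{example}[Partial flags]\label{ex:flags}
Let $Q$ be the lattice of subspaces of $\mathbb F_q^n$, so that $\mathcal C_S(Q)$ consists of the partial flags with dimensions in $S$. To see that $Q$ has an $S_n$ EL-labeling, fix a flag $0=F_0\subset F_1\subset\dots\subset F_n=\mathbb F_q^n$ with $\dim F_i=i$, and let $J(U)$ be the set of $i\in[n]$ such that $U$ contains a vector of $F_i\setminus F_{i-1}$. Then $U\subseteq V$ implies $J(U)\subseteq J(V)$, and $\dim(U\cap F_i)=|J(U)\cap[i]|$, because this dimension grows by one from $i-1$ to $i$ when $i\in J(U)$ and is unchanged otherwise. Label $U\lessdot U'$ by the single element of $J(U')\setminus J(U)$. The labels on a maximal chain of $[U,V]$ form an ordering of $J(V)\setminus J(U)$, so an increasing chain must start with $j=\min(J(V)\setminus J(U))$. We have $\dim(V\cap F_j)=\dim(U\cap F_j)+1$, so $W_0=U+(V\cap F_j)$ covers $U$, and $j\in J(W_0)$ gives this cover the label $j$. If $U\lessdot W\subseteq V$ has label $j$, then $\dim(W\cap F_j)=\dim(V\cap F_j)$, so $W\supseteq V\cap F_j$ and $W=W_0$. By induction on $\dim V-\dim U$ there is exactly one increasing chain, and every other chain carries a different, hence lexicographically larger, ordering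 of the same set. For $n=2$ and $S=\{1\}$, the line $F_1$ has word $12$ and the other $q$ lines all have word $21$. So ties among the labels of atoms do occur, and $\beta_Q(\{1\})=q$.
\end{example}

\begin{thebibliography}{9}

\bibitem{BW} A. Bj\"orner and M. Wachs, \emph{On lexicographically shellable posets}, Trans. Amer. Math. Soc. 277 (1983).

\bibitem{McN} P. McNamara, \emph{EL-labelings, supersolvability and 0-Hecke algebra actions on posets}, J. Combin. Theory Ser. A 101 (2003).

\bibitem{SS} Bruce E Sagan and Sheila Sundaram, \emph{Ordered set partition posets}, arXiv:2506.23355 (2025).

\bibitem{St} R. Stanley, \emph{Supersolvable lattices}, Algebra Universalis 2 (1972).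

\end{thebibliography}
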